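\title{Metric Jordan curves and the area of the disks they bound}

\begin{abstract}
Is every metric Jordan curve $\Gamma$ of finite Hausdorff $2$-measure isometric to the boundary of a metric disk of area at most $K(\operatorname{diam}(\Gamma)^2+\mathcal H^2(\Gamma))$, with an absolute constant $K$? We show that the answer is no. There are rectifiable curves of diameter $1$ that bound only disks of arbitrarily large area, and there are curves with $\mathcal H^2(\Gamma)<\infty$, even with $\mathcal H^2(\Gamma)=0$, that bound no disk of finite area. We prove two upper bounds for the least area that hold for all curves. For curves of bounded turning we show that the least area is comparable to $\int_0^{\operatorname{diam}\Gamma} rN(r)\,dr$, where $N(r)$ is the covering number of $\Gamma$ at scale $r$.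
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

A \emph{metric Jordan curve} is a metric space homeomorphic to the unit circle. A \emph{metric disk} is a metric space $X$ homeomorphic to the closed unit disk, and $\partial X$ is the subset that corresponds to the boundary circle, with the restricted metric. We measure area by the Hausdorff $2$-measure $\mathcal H^2$, normalized to agree with Lebesgue measure in the Euclidean plane (Section~\ref{sec:tools}). The following question comes from the work of Ntalampekos and Romney \cite{NR}.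

\begin{quote}
\emph{Is there an absolute constant $K>0$ such that every metric Jordan curve $\Gamma$ with $\mathcal H^2(\Gamma)<\infty$ embeds isometrically into $\partial X$ for some metric disk $X$ with}
\begin{equation}\label{eq:question}
\mathcal H^2(X)\le K\bigl(\operatorname{diam}(\partial X)^2+\mathcal H^2(\partial X)\bigr)\,?
\end{equation}
\end{quote}

An embedding of $\Gamma$ into the circle $\partial X$ is onto: an image that missed a point would be a circle inside a space homeomorphic to $\mathbb R$. So we may identify $\Gamma$ with $\partial X$, and the right-hand side of \eqref{eq:question} depends on $\Gamma$ alone. A metric disk $X$ with $\partial X=\Gamma$ isometrically is a \emph{filling} of $\Gamma$; we write $d$ for the metric of both spaces, and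
\[
\operatorname{Fill}(\Gamma)=\inf\{\mathcal H^2(X): X \text{ is a filling of }\Gamma\}\in[0,\infty],\qquad D=\operatorname{diam}\Gamma .
\]
Up to the value of $K$, the question asks whether $\operatorname{Fill}(\Gamma)\le K(D^2+\mathcal H^2(\Gamma))$.

There are good reasons to expect a positive answer. Both sides scale quadratically with the metric. Neither term on the right can be dropped: $\mathcal H^2(X)\ge\mathcal H^2(\Gamma)$ because $\Gamma\subset X$, and a round circle has $\mathcal H^2(\Gamma)=0$ while all its fillings have area at least a fixed multiple of $D^2$ (Theorem~\ref{thm:bt}). A filling need not be a length space, so its interior distances have much freedom. Finally, the inequality holds for curves $\Gamma\subset\mathbb R^2$ with the Euclidean metric. By the Schoenflies theorem the closed Jordan domain bounded by $\Gamma$ is a filling. It lies in the convex hull of $\Gamma$, which has diameter $D$, so by the isodiametric inequality its area is at most $\frac\pi4D^2$.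

\subsection{Results}

The answer is nevertheless negative. For an integer $n\ge2$ let $\ell$ be the arc-length distance on the circle $\mathbb R/n\mathbb Z$, and let $\Gamma_n$ be this circle with the truncated metric $d=\min\{\ell,1\}$.

\begin{theorem}\label{thm:counter}
The curve $\Gamma_n$ has diameter $1$ and $\mathcal H^2(\Gamma_n)=0$, and every filling $X$ of $\Gamma_n$ satisfies $\mathcal H^2(X)\ge\pi n/16$. Hence no absolute constant $K$ as in \eqref{eq:question} exists.
\end{theorem}

To state what holds instead we count pieces of $\Gamma$ at each scale. Throughout, an \emph{arc} is a closed subarc of $\Gamma$. For $r>0$ let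
\begin{itemize}
\item $N(r)$ be the least number of sets of diameter at most $r$ that cover $\Gamma$;
\item $M(r)$ be the least $m\ge2$ such that some $m$ points cut $\Gamma$ into $m$ arcs of diameter at most $r$.
\end{itemize}
Both functions are nonincreasing, $N\le M$, and $M(r)=2$ for $r\ge D$. They are finite because a homeomorphism from the circle onto $\Gamma$ is uniformly continuous. The number $N(r)$ depends only on $\Gamma$ as a metric space; $M(r)$ also records the order in which the curve visits its points.

\begin{theorem}\label{thm:upper}
Let $\Gamma$ be a metric Jordan curve of diameter $D$.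
\begin{enumerate}
\item[(a)] If $\Gamma$ has finite length $L$, then $\operatorname{Fill}(\Gamma)\le\frac\pi8LD$. In particular $\frac{\pi n}{16}\le\operatorname{Fill}(\Gamma_n)\le\frac{\pi n}8$, so the order $LD$ is optimal.
\item[(b)] $\operatorname{Fill}(\Gamma)\le80\int_0^DrM(r)\,dr$, and if the integral is finite there is a filling $X$ with $\mathcal H^2(X)\le80\int_0^DrM(r)\,dr$.
\end{enumerate}
\end{theorem}

For $\lambda\ge1$, the curve $\Gamma$ is \emph{$\lambda$-bounded turning} if for all $x\ne y$ in $\Gamma$ one of the two arcs between $x$ and $y$ has diameter at most $\lambda\,d(x,y)$. The condition forbids narrow necks, where two distant parts of the curve pass close to each other. It does not restrict how rough the curve is.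

\begin{theorem}\label{thm:bt}
If $\Gamma$ is $\lambda$-bounded turning and has diameter $D$, then
\[
\frac{\pi}{768(2\lambda+1)}\int_0^DrN(r)\,dr\ \le\ \operatorname{Fill}(\Gamma)\ \le\ 640\,\lambda^2\int_0^DrN(r)\,dr .
\]
So $\Gamma$ has a filling of finite area if and only if $\int_0^DrN(r)\,dr<\infty$. In that case $r^2N(r)\to0$ as $r\to0$, and hence $\mathcal H^2(\Gamma)=0$. Consequently, if $\Gamma$ has bounded turning and $\mathcal H^2(\Gamma)>0$, then every filling of $\Gamma$ has infinite area.
\end{theorem}

The integral can be evaluated for rotation-invariant metrics on a circle.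

\begin{corollary}\label{cor:omega}
Let $\omega\colon[0,\frac12]\to[0,\infty)$ be continuous, concave and strictly increasing with $\omega(0)=0$. Let $\Gamma_\omega$ be $\mathbb R/\mathbb Z$ with the metric $d=\omega\circ\ell$, where $\ell$ is the arc-length distance, and put $I_\omega=\int_0^{1/2}(\omega(u)/u)^2\,du$. Then
\[
\frac{\pi}{18432}\,I_\omega\le\operatorname{Fill}(\Gamma_\omega)\le1280\,I_\omega .
\]
In particular:
\begin{enumerate}
\item[(i)] for $\omega(u)=u^{1/2}$ we have $0<\mathcal H^2(\Gamma_\omega)<\infty$, but every filling has infinite area;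
\item[(ii)] for $\omega(u)=\bigl(u/\log(e^2/u)\bigr)^{1/2}$ we have $\mathcal H^2(\Gamma_\omega)=0$, but every filling has infinite area.
\end{enumerate}
Thus \eqref{eq:question} fails even if $K$ may depend on $\Gamma$.
\end{corollary}

\subsection{Why the integral appears}

One principle lies behind all four statements: at a point $p\in\Gamma$ and a scale $r\lesssim D$, a filling of a bounded turning curve must spend area of order $r^2$ in the ball $B(p,r)$, and a well-built filling spends no more. There are about $N(r)$ disjoint such balls, so scale $r$ costs about $r^2N(r)$, and the sum of these costs over the scales $r=2^{-k}D$ is comparable to $\int_0^DrN(r)\,dr$ (Lemma~\ref{lem:dyadic}). The right-hand side of \eqref{eq:question} sees only the two ends of this sum: $D^2$ is the term $k=0$, where $N(D)=1$, and $\mathcal H^2(\Gamma)$ is at most $\frac\pi4\liminf_{r\to0}r^2N(r)$. The curves $\Gamma_n$ make one intermediate term large. The curves in Corollary~\ref{cor:omega} have bounded terms with a divergent sum.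

After the tools in Section~\ref{sec:tools}, Section~\ref{sec:level} proves Theorem~\ref{thm:counter}, which is the lower bound at a single scale and shows the method in its simplest form. Sections~\ref{sec:cone} and~\ref{sec:layers} construct the fillings of Theorem~\ref{thm:upper}. Section~\ref{sec:bt} adds up the scales and proves Theorem~\ref{thm:bt}, and Section~\ref{sec:omega} proves Corollary~\ref{cor:omega}.

\section{Hausdorff measure, slicing and dyadic sums}\label{sec:tools}

Let $c_1=1$ and $c_2=\frac\pi4$. For a subset $A$ of a metric space, $s\in\{1,2\}$ and $\delta>0$, let $\mathcal H^s_\delta(A)$ be the infimum of $\sum_ic_s\operatorname{diam}(S_i)^s$ over countable covers of $A$ by sets $S_i$ of diameter at most $\delta$, and let $\mathcal H^s(A)=\lim_{\delta\to0}\mathcal H^s_\delta(A)=\sup_{\delta>0}\mathcal H^s_\delta(A)$. Another normalization changes only the constants in our results. We use the following facts.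
\begin{enumerate}
\item[(H1)] $\mathcal H^s$ is monotone and countably subadditive on all sets and countably additive on disjoint Borel sets. On $\mathbb R$, $\mathcal H^1$ is Lebesgue outer measure.
\item[(H2)] If $f$ is $C$-Lipschitz, then $\mathcal H^s(f(A))\le C^s\mathcal H^s(A)$.
\item[(H3)] If $E$ is connected, then $\mathcal H^1(E)\ge\operatorname{diam}E$. Indeed, for $x,y\in E$ the $1$-Lipschitz function $d(x,\cdot)$ maps $E$ onto an interval containing $0$ and $d(x,y)$.
\item[(H4)] If $A$ is covered by $m_k$ sets of diameter at most $\delta_k$, where $\delta_k\to0$, then $\mathcal H^2(A)\le\frac\pi4\liminf_km_k\delta_k^2$.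
\item[(H5)] The rectangle $[0,a]\times[0,b]$ with the sup metric has $\mathcal H^2\le\frac\pi4ab$. Indeed, it is covered by at most $(a/\varepsilon+1)(b/\varepsilon+1)$ squares of side $\varepsilon$, whose sup-diameter is $\varepsilon$; apply (H4).
\end{enumerate}

Upper bounds for area will come from (H2) and (H5). Lower bounds come from slicing: a set has large area if it meets many level sets of a $1$-Lipschitz function in large length.

\begin{lemma}[Eilenberg inequality]\label{lem:eilenberg}
Let $X$ be a compact metric space, $f\colon X\to\mathbb R$ a $1$-Lipschitz function, $A\subset X$, and $\varphi\colon(a,b)\to[0,\infty]$ a Borel function with $\mathcal H^1(A\cap f^{-1}(t))\ge\varphi(t)$ for all $t\in(a,b)$. Then $\mathcal H^2(A)\ge\frac\pi4\int_a^b\varphi(t)\,dt$.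
\end{lemma}

\begin{proof}
We may assume $\mathcal H^2(A)<\infty$. For each $j\ge1$ cover $A$ by sets $S^j_i$ of diameter at most $1/j$ with $\frac\pi4\sum_i\operatorname{diam}(S^j_i)^2\le\mathcal H^2(A)+1/j$. Taking closures does not change diameters, so we may assume that the $S^j_i$ are compact. Put
\[
g_j(t)=\sum_i\operatorname{diam}(S^j_i)\,\mathbf 1_{f(S^j_i)}(t).
\]
Each $f(S^j_i)$ is compact and lies in an interval of length at most $\operatorname{diam}S^j_i$. So $g_j$ is Borel and $\int_{\mathbb R}g_j\le\frac4\pi(\mathcal H^2(A)+1/j)$. The sets $S^j_i$ with $t\in f(S^j_i)$ cover $A\cap f^{-1}(t)$, so $\mathcal H^1_{1/j}(A\cap f^{-1}(t))\le g_j(t)$, and therefore $\varphi\le\liminf_jg_j$ on $(a,b)$. Fatou's lemma gives $\int_a^b\varphi\le\liminf_j\int_{\mathbb R}g_j\le\frac4\pi\mathcal H^2(A)$.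
\end{proof}

\begin{lemma}\label{lem:dyadic}
Let $G\colon(0,D]\to[0,\infty)$ be nonincreasing and $\Sigma=\sum_{k\ge0}4^{-k}G(2^{-k}D)$. Then
\[
\tfrac38D^2\,\Sigma\le\int_0^DrG(r)\,dr\le\tfrac32D^2\,\Sigma .
\]
\end{lemma}

\begin{proof}
On $[2^{-k-1}D,2^{-k}D]$ we have $G(2^{-k}D)\le G\le G(2^{-k-1}D)$, and the integral of $r$ over this interval is $\frac12(4^{-k}-4^{-k-1})D^2=\frac384^{-k}D^2$. Summation over $k\ge0$ gives the lower bound. It also gives the upper bound, since $\frac384^{-k}=\frac324^{-(k+1)}$.
\end{proof}

\section{One scale: level sets of the distance from a boundary point}\label{sec:level}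

The only functions that an unknown filling is certain to carry, and whose boundary values we know, are distance functions. Fix $p\in\Gamma$ and slice $X$ by $f=d(p,\cdot)$. If $X$ is a round disk in the plane, then $f^{-1}(t)$ is a circular arc that leaves $\Gamma$ on one side of $p$ and returns on the other. In a general filling $f^{-1}(t)$ is only a compact set, and it need not contain a curve. What survives is a continuum, that is, a compact connected set, and by (H3) this is enough to bound length from below.

\begin{lemma}\label{lem:cross}
Let $X$ be a filling of $\Gamma$, let $p,q\in\Gamma$ and $0<t<d(p,q)$, and let $\alpha,\beta$ be the two components of $\Gamma\setminus\{p,q\}$. Then there is a continuum $E\subset\{x\in X:d(p,x)=t\}$ that meets both $\alpha$ and $\beta$.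
\end{lemma}

The proof uses two standard facts. First, in a compact metric space $Z$ the component of a point is the intersection of all clopen subsets of $Z$ that contain it. Second, the Poincar\'e--Miranda theorem: if $u,v\colon[0,1]^2\to\mathbb R$ are continuous, $u\le0$ on the bottom side, $u\ge0$ on the top side, $v\le0$ on the left side and $v\ge0$ on the right side, then $u$ and $v$ have a common zero.

\begin{proof}
Let $f=d(p,\cdot)$ and $Z=f^{-1}(t)$. The set $Z$ is compact and contains neither $p$ nor $q$, so $Z_\alpha=Z\cap\alpha=Z\cap\bar\alpha$ and $Z_\beta=Z\cap\beta=Z\cap\bar\beta$ are compact. Suppose that no component of $Z$ meets both. We split $Z$ into a part attached to $\alpha$ and a part attached to $\beta$, and then show that such a set cannot be the level set of a function that is small near $p$ and large near $q$.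

Let $a\in Z_\alpha$. The clopen subsets of $Z$ containing $a$ intersect in a set disjoint from $Z_\beta$; since $Z_\beta$ is compact, finitely many of them already do. So $a$ has a clopen neighborhood in $Z$ that misses $Z_\beta$. Finitely many of these cover $Z_\alpha$; let $Z_1$ be their union and $Z_2=Z\setminus Z_1$. Then $Z_1,Z_2$ are disjoint compact sets with $Z_1\cap\beta=\emptyset$ and $Z_2\cap\alpha=\emptyset$.

Choose arcs $J_p$, $J_q$ containing $p$, $q$ in their interiors, with $f<t$ on $J_p$ and $f>t$ on $J_q$. They are disjoint, and the complement of their interiors consists of two arcs $I_\alpha\subset\alpha$ and $I_\beta\subset\beta$. The arcs $J_p,I_\beta,J_q,I_\alpha$ follow each other cyclically, so some homeomorphism from $\Gamma$ onto the boundary of $[0,1]^2$ maps them to the bottom, right, top and left sides. The disk and the square are both cones over their boundaries, so this map extends radially to a homeomorphism $X\to[0,1]^2$, which we use as an identification.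

The compact sets $P=Z_1\cup I_\alpha$ and $Q=Z_2\cup I_\beta$ are nonempty and disjoint, because $Z_1\cap Z_2$, $I_\alpha\cap I_\beta$, $Z_1\cap\beta$ and $Z_2\cap\alpha$ are empty. Let
\[
u=f-t,\qquad v=\frac{d(\cdot,P)-d(\cdot,Q)}{d(\cdot,P)+d(\cdot,Q)} .
\]
Then $u<0$ on the bottom side, $u>0$ on the top side, $v=-1$ on $P$, which contains the left side, and $v=1$ on $Q$, which contains the right side. By the Poincar\'e--Miranda theorem $u$ and $v$ vanish at a common point. But $u=0$ exactly on $Z\subset P\cup Q$, where $|v|=1$. This is a contradiction, so some component $E$ of $Z$ meets both $\alpha$ and $\beta$.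
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The function $\min\{\ell,1\}$ is a metric that agrees with $\ell$ at distances below $1$, so $\Gamma_n$ is a metric Jordan curve. Its diameter is $\min\{n/2,1\}=1$. Covering it by $nm$ arcs of length $1/m$ gives $\mathcal H^2(\Gamma_n)\le\frac\pi4\lim_mnm\cdot m^{-2}=0$ by (H4).

Let $X$ be a filling. The points $p_i=i$, $0\le i<n$, have pairwise distance $1$, so the open balls $B_i=B(p_i,\frac12)\subset X$ are disjoint. Fix $i$, let $f=d(p_i,\cdot)$ and $q=p_i+1$, and let $0<t<\frac12$. The level set $f^{-1}(t)$ lies in $B_i$ and meets $\Gamma_n$ exactly in $p_i+t$ and $p_i-t$. The first point lies in the open arc $(p_i,p_i+1)$ and the second in the complementary open arc. So the continuum $E$ of Lemma~\ref{lem:cross} contains both points, and their distance is $\min\{2t,n-2t,1\}=2t$. By (H3),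
\[
\mathcal H^1(B_i\cap f^{-1}(t))\ge\mathcal H^1(E)\ge2t .
\]
Lemma~\ref{lem:eilenberg} gives $\mathcal H^2(B_i)\ge\frac\pi4\int_0^{1/2}2t\,dt=\frac\pi{16}$, and $\mathcal H^2(X)\ge\sum_i\mathcal H^2(B_i)\ge\frac{\pi n}{16}$ by (H1). If \eqref{eq:question} held, we would have $\frac{\pi n}{16}\le K(1^2+0)$ for all $n$, which is impossible.
\end{proof}

The truncation in the metric of $\Gamma_n$ keeps the diameter at $1$ while the number of disjoint balls grows. The isometry of the embedding $\Gamma_n\subset X$ is used twice: it makes the balls disjoint, and it keeps $p_i\pm t$ at distance $2t$. The topology of $X$ enters only through Lemma~\ref{lem:cross}.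

\begin{remark}
The lemma and the theorem fail for an annulus. Let $Y=\Gamma_n\times[0,\varepsilon]$ with the sup metric, where $0<\varepsilon<\frac12$. It contains $\Gamma_n=\Gamma_n\times\{0\}$ isometrically as a boundary component. For $\varepsilon<t<\frac12$ the level set of $d((p,0),\cdot)$ is $\{p-t,p+t\}\times[0,\varepsilon]$, two separate segments, and $\mathcal H^2(Y)\le\frac\pi4n\varepsilon$ by (H2) and (H5).
\end{remark}

\section{Cones over rectifiable curves}\label{sec:cone}

Both of our fillings are cones over $\Gamma$ as topological spaces. We fix a homeomorphism $\theta\colon\Gamma\to\mathbb R/\mathbb Z$.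

\begin{lemma}\label{lem:disk}
Let $T>0$ and let $\Phi$ be a continuous map from $\Gamma\times[0,T]$ onto a metric space $X$, such that $\Phi(a)=\Phi(b)$ if and only if $a=b$ or $a,b\in\Gamma\times\{T\}$. Then $X$ is a metric disk with $\partial X=\Phi(\Gamma\times\{0\})$.
\end{lemma}

\begin{proof}
The map $(x,s)\mapsto(1-s/T)e^{2\pi i\theta(x)}$ is a continuous surjection from a compact space onto the closed unit disk, hence a quotient map, and it has the same fibers as $\Phi$. So $\Phi$ induces a continuous bijection from the closed disk onto $X$. It is a homeomorphism because the disk is compact, and it maps the unit circle onto $\Phi(\Gamma\times\{0\})$.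
\end{proof}

The \emph{length} $L\in(0,\infty]$ of $\Gamma$ is the supremum of $\sum_{i=1}^md(x_{i-1},x_i)$ over cyclically ordered points $x_0,x_1,\dots,x_m=x_0$. If $L<\infty$, the parametrization by arc length is a $1$-Lipschitz surjection $\gamma\colon[0,L]\to\Gamma$.

Take the cylinder $\Gamma\times[0,T]$ with the product metric and collapse its top to a point. The collapse creates shortcuts through the apex, of length $2T$ between points of the bottom. They do not shorten any distance in $\Gamma$ if $2T\ge D$, so $T=D/2$ is a sufficient height.

\begin{proof}[Proof of Theorem~\ref{thm:upper}(a)]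
On $\Gamma\times[0,\frac D2]$ let $\rho((x,s),(y,t))=\max\{d(x,y),|s-t|\}$ and $w(x,s)=\frac D2-s$. The function $w$ is nonnegative and $1$-Lipschitz for $\rho$. Set
\[
\bar d(a,b)=\min\{\rho(a,b),\,w(a)+w(b)\}.
\]
For the triangle inequality $\bar d(a,c)\le\bar d(a,b)+\bar d(b,c)$, consider which terms attain the two minima on the right. We have $\rho(a,b)+\rho(b,c)\ge\rho(a,c)$; next $\rho(a,b)+w(b)+w(c)\ge w(a)+w(c)$ because $w$ is $1$-Lipschitz, and likewise with $a$ and $c$ exchanged; finally $w(a)+2w(b)+w(c)\ge w(a)+w(c)$. Moreover $\bar d(a,b)=0$ if and only if $a=b$ or $w(a)=w(b)=0$. So $\bar d$ is a metric on the set $X$ obtained by collapsing $\Gamma\times\{\frac D2\}$ to a point. The projection $\Phi\colon(\Gamma\times[0,\frac D2],\rho)\to(X,\bar d)$ is $1$-Lipschitz since $\bar d\le\rho$. By Lemma~\ref{lem:disk}, $X$ is a metric disk whose boundary is $\Gamma\times\{0\}$ with the metric $\min\{d,D\}=d$. Thus $X$ is a filling.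

If $L<\infty$, the map $(\sigma,s)\mapsto\Phi(\gamma(\sigma),s)$ is a $1$-Lipschitz surjection onto $X$ from $[0,L]\times[0,\frac D2]$ with the sup metric, so $\mathcal H^2(X)\le\frac\pi4\cdot L\cdot\frac D2$ by (H2) and (H5).

The curve $\Gamma_n$ has $D=1$ and $L=n$: the sums defining $L$ are at most $n$ because $d\le\ell$, and the points $0,1,\dots,n-1$ give the value $n$. With Theorem~\ref{thm:counter} this proves the bounds for $\operatorname{Fill}(\Gamma_n)$.
\end{proof}

\begin{example}
$\Gamma_2$ is the circle of length $2$ with its arc-length metric, and the bounds read $\frac\pi8\le\operatorname{Fill}(\Gamma_2)\le\frac\pi4$. A closed hemisphere of radius $1/\pi$ with the great-circle distance is another filling; its area $2/\pi$ lies between the two bounds.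
\end{example}

\begin{remark}\label{rem:conearea}
The cone is a filling of every metric Jordan curve, but its area is infinite when $L=\infty$. In fact $\mathcal H^2(X)\ge\frac\pi8LD$ always. The function $w$ is $1$-Lipschitz for $\bar d$ as well, and for $0<t<\frac D2$ the level set $w^{-1}(t)$ is $\Gamma$ with the metric $\min\{d,2t\}$, which has the same $\mathcal H^1$-measure as $\Gamma$. Also $\mathcal H^1(\Gamma)\ge L$, by (H1) and (H3) applied to the disjoint half-open arcs from $x_{i-1}$ to $x_i$. Now Lemma~\ref{lem:eilenberg} applies with $\varphi=L$.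
\end{remark}

\section{A layered filling}\label{sec:layers}

The cone is wasteful because it carries all the fine detail of $\Gamma$ up to the apex. At height $s$ above the boundary a filling only has to follow $\Gamma$ up to an error of order $s$. So at height $2^{-k}D$ we replace $\Gamma$ by an inscribed polygon with sides of size $2^{-k}D$, and between consecutive heights we interpolate linearly. The layer between two heights then consists of cells of size about $2^{-k}D$ in both directions, one for each side of the finer polygon (Figure~\ref{fig:layers}).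

\begin{example}\label{ex:power}
Let $\Gamma_\omega$ be as in Corollary~\ref{cor:omega} with $\omega(u)=u^a$, $0<a\le1$. Then $D=2^{-a}$, and an arc of length $\frac122^{-k/a}$ has diameter $2^{-k}D$. The $k$-th polygon has about $2^{k/a}$ sides, so the $k$-th layer has area of order at most $2^{k/a}4^{-k}$. These numbers have a finite sum exactly when $a>\frac12$, which is also the range where $I_\omega=\int_0^{1/2}u^{2a-2}\,du$ is finite; for $\frac12<a<1$ the curve has infinite length and the cone is useless. For $a=\frac12$ the polygons have $2\cdot4^k$ sides and the bound is the same for every layer.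
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[yscale=1.1]
\draw (0,0) rectangle (8,4);
\foreach \y in {2,1,0.5,0.25} \draw (0,\y)--(8,\y);
\draw (4,2)--(4,4);
\foreach \x in {2,4,6} \draw (\x,1)--(\x,2);
\foreach \x in {1,...,7} \draw (\x,0.5)--(\x,1);
\foreach \x in {0.5,1,...,7.5} \draw (\x,0.25)--(\x,0.5);
\node[left] at (0,4) {$2D$}; \node[right] at (8,4) {point};
\node[left] at (0,2) {$D$}; \node[right] at (8,2) {$f_0$};
\node[left] at (0,1) {$D/2$}; \node[right] at (8,1) {$f_1$};
\node[left] at (0,0.5) {$D/4$}; \node[right] at (8,0.5) {$f_2$};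
\node[left] at (0,0) {$0$}; \node[right] at (8,0) {$\iota$};
\end{tikzpicture}
\caption{The parameter domain $\Gamma\times[0,2D]$ of the layered filling, with the vertical sides glued. At height $2^{-k}D$ the map follows the polygon $f_k$ inscribed in $\Gamma$, at height $0$ the curve itself, and the top is collapsed to a point. The layer between $2^{-k-1}D$ and $2^{-k}D$ has one cell for each side of $f_{k+1}$, and each such cell has area at most $5\cdot4^{-k}D^2$.}
\label{fig:layers}
\end{figure}

Polygons and interpolation need a linear ambient space. We use the Kuratowski embedding $\iota\colon\Gamma\to\ell^\infty(\Gamma)$, $\iota(x)=d(x,\cdot)$, into the space of bounded functions with the sup norm. It is isometric: $|d(x,z)-d(y,z)|\le d(x,y)$ for all $z$, with equality at $z=y$.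

\begin{proof}[Proof of Theorem~\ref{thm:upper}(b)]
Assume that the integral is finite. Put $M_j=M(2^{-j}D)$ and $\Sigma=\sum_{j\ge0}4^{-j}M_j$. By Lemma~\ref{lem:dyadic},
\begin{equation}\label{eq:Sigma}
D^2\,\Sigma\le\tfrac83\int_0^DrM(r)\,dr<\infty .
\end{equation}
In particular $4^{-j}M_j\to0$, and (H4) gives $\mathcal H^2(\Gamma)=0$.

\emph{Polygons.} Let $W_j$ be a set of $M_j$ points that cuts $\Gamma$ into arcs of diameter at most $2^{-j}D$. We need nested vertex sets, so that two consecutive polygons are affine on the same arcs. Let $V_k=W_0\cup\dots\cup W_k$ and let $\mathcal E_k$ be the set of arcs into which $V_k$ cuts $\Gamma$. Each arc in $\mathcal E_k$ has diameter at most $2^{-k}D$, each arc in $\mathcal E_{k+1}$ lies in an arc of $\mathcal E_k$, and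
\[
n_k=\#\mathcal E_k\le M_0+\dots+M_k,\qquad n_0=M_0=2 .
\]
For an arc $e$ let $\tau_e\colon e\to[0,1]$ be the homeomorphism obtained by rescaling $\theta|_e$ affinely. On $e$, the function $\theta$ is affine in $\tau_e$ with slope at most $1$, and so is $\tau_{e'}$ if $e\subset e'$. Define $f_k\colon\Gamma\to\ell^\infty(\Gamma)$ by $f_k=(1-\tau_e)\iota(a)+\tau_e\iota(b)$ on each $e\in\mathcal E_k$ with endpoints $a=\tau_e^{-1}(0)$, $b=\tau_e^{-1}(1)$. Then $f_k$ is continuous. For $x\in e$ both $\|\iota(x)-\iota(a)\|$ and $\|\iota(x)-\iota(b)\|$ are at most $\operatorname{diam}e$, so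
\begin{equation}\label{eq:approx}
\|f_k(x)-\iota(x)\|\le2^{-k}D\qquad(x\in\Gamma).
\end{equation}

\emph{Interpolation.} Let $V_0=\{v_0,v_1\}$. Define $F\colon\Gamma\times[0,2D]\to\ell^\infty(\Gamma)$ by $F(x,0)=\iota(x)$ and, for $u\in[0,1]$,
\[
F(x,s)=\begin{cases}(1-u)f_{k+1}(x)+uf_k(x),& s=2^{-k-1}D(1+u),\ k\ge0,\\[2pt](1-u)f_0(x)+u\,\iota(v_0),& s=D(1+u).\end{cases}
\]
At $s=2^{-k}D$ both applicable formulas give $f_k(x)$, so $F$ is well defined and continuous for $s>0$. For $2^{-k-1}D\le s\le2^{-k}D$, \eqref{eq:approx} gives $\|F(x,s)-\iota(x)\|\le2^{-k}D\le2s$, so $F$ is continuous at $s=0$.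

\emph{Embedding.} The map $F$ need not be injective; for instance $f_0$ folds $\Gamma$ onto the segment from $\iota(v_0)$ to $\iota(v_1)$. We add coordinates that record $s$ and $\theta(x)$. They must vanish at $s=0$, to preserve the metric of $\Gamma$; they must be constant at $s=2D$; and at height $s$ they must be of size $O(s)$, to keep the cells small. Let $\psi(s)=\frac{s(2D-s)}{8\pi D}$. On $[0,2D]$,
\begin{equation}\label{eq:psi}
2\pi\psi(s)\le\min\{s/2,\,D/4\},\qquad|\psi'(s)|=\frac{|D-s|}{4\pi D}\le\frac1{4\pi}.
\end{equation}
Define
\[
\Phi(x,s)=\bigl(F(x,s),\,s,\,\psi(s)e^{2\pi i\theta(x)}\bigr)\in\ell^\infty(\Gamma)\times\mathbb R\times\mathbb C,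
\]
where the product carries the maximum of the three norms, and let $X$ be the image of $\Phi$. The second coordinate determines $s$. For $0<s<2D$ we have $\psi(s)>0$, so the third coordinate determines $x$; for $s=0$ the first does; and $\Phi(x,2D)=(\iota(v_0),2D,0)$ for all $x$. By Lemma~\ref{lem:disk}, $X$ is a metric disk with $\partial X=\iota(\Gamma)\times\{(0,0)\}$, which is isometric to $\Gamma$.

\emph{Area of a cell in layer $k$.} Let $k\ge0$, $e\in\mathcal E_{k+1}$ and $e\subset e'\in\mathcal E_k$. Parametrize $e\times[2^{-k-1}D,2^{-k}D]$ by $(\tau,u)\in[0,1]^2$, where $\tau=\tau_e(x)$ and $s=2^{-k-1}D(1+u)$. A map that is $C_1$-Lipschitz in $\tau$ and $C_2$-Lipschitz in $u$ is $(C_1+C_2)$-Lipschitz for the sup metric.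
\begin{itemize}
\item Both $f_{k+1}$ and $f_k$ are affine in $\tau$ with speed at most $\operatorname{diam}e'\le2^{-k}D$, so $F$ is $2^{-k}D$-Lipschitz in $\tau$. Its speed in $u$ is $\|f_k(x)-f_{k+1}(x)\|\le\frac322^{-k}D$ by \eqref{eq:approx}. So $F$ is $\frac522^{-k}D$-Lipschitz.
\item The coordinate $s$ is $2^{-k-1}D$-Lipschitz.
\item By \eqref{eq:psi} the third coordinate has speed at most $2\pi\psi(s)\le2^{-k-1}D$ in $\tau$ and at most $\frac1{4\pi}2^{-k-1}D$ in $u$. So it is $2^{-k}D$-Lipschitz.
\end{itemize}
Hence $\Phi$ is $\frac522^{-k}D$-Lipschitz on the cell, and by (H2) and (H5) the image has measure at most $\frac\pi4\cdot\frac{25}44^{-k}D^2\le5\cdot4^{-k}D^2$.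

\emph{Area of a top cell.} Let $e\in\mathcal E_0$, $\tau=\tau_e(x)$, $s=D(1+u)$. Here $F$ has speed $(1-u)\,d(v_0,v_1)\le D$ in $\tau$ and speed $\|f_0(x)-\iota(v_0)\|\le d(v_0,v_1)\le D$ in $u$. The coordinate $s$ is $D$-Lipschitz, and the third coordinate is Lipschitz with constant $\frac D4+\frac D{4\pi}\le\frac D2$ by \eqref{eq:psi}. So $\Phi$ is $2D$-Lipschitz, and each of the two top cells has measure at most $\frac\pi4(2D)^2=\pi D^2$.

\emph{Summation.} The space $X$ is the union of $\partial X$, which has measure zero, and the images of the cells. Exchanging the order of summation,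
\[
\sum_{k\ge0}4^{-k}n_{k+1}=4\sum_{k\ge1}4^{-k}n_k\le4\sum_{j\ge0}M_j\sum_{k\ge j}4^{-k}=\tfrac{16}3\Sigma ,
\]
so nesting the vertex sets has cost only a constant factor. Since $\Sigma\ge M_0=2$, the top cells contribute at most $2\pi D^2\le\pi D^2\Sigma$. With \eqref{eq:Sigma},
\[
\mathcal H^2(X)\le\bigl(\tfrac{80}3+\pi\bigr)D^2\Sigma\le30D^2\Sigma\le80\int_0^DrM(r)\,dr .\qedhere
\]
\end{proof}

\section{Curves of bounded turning}\label{sec:bt}

Bounded turning is used once in each direction of Theorem~\ref{thm:bt}: in Lemma~\ref{lem:MN} for the upper bound and in Lemma~\ref{lem:height} for the lower bound.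

\subsection{From covering sets to arcs}

\begin{lemma}\label{lem:MN}
If $\Gamma$ is $\lambda$-bounded turning, then $M(2\lambda\delta)\le2N(\delta)$ for all $\delta>0$.
\end{lemma}

\begin{proof}
Cover $\Gamma$ by $N=N(\delta)$ nonempty sets of diameter at most $\delta$. We enlarge each such set $S$ to a connected one. Fix $a\in S$, join $a$ to each $b\in S\setminus\{a\}$ by an arc of diameter at most $\lambda\delta$, and let $S'$ be the closure of the union of $\{a\}$ and these arcs. Then $S'\supset S$ is closed and connected, and it lies within distance $\lambda\delta$ of $a$, so $\operatorname{diam}S'\le2\lambda\delta$. A nonempty closed connected subset of a circle is a point, an arc, or the whole circle.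

If $S'=\Gamma$ for some $S$, then $2\lambda\delta\ge D$ and $M(2\lambda\delta)=2\le2N$. Otherwise $\Gamma$ is covered by $N$ points and arcs, among them at least one arc. Let $V$ consist of these points and the endpoints of these arcs, so that $2\le\#V\le2N$. Let $U$ be a component of $\Gamma\setminus V$ and $x\in U$. Since $x\notin V$, it lies in the interior of one of the arcs, say $I$. The connected set $U$ misses the endpoints of $I$, so it is covered by the disjoint open sets $\operatorname{int}I$ and $\Gamma\setminus I$; hence $\bar U\subset I$. So $V$ cuts $\Gamma$ into $\#V$ arcs of diameter at most $2\lambda\delta$.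
\end{proof}

Without the hypothesis $M$ is not controlled by $N$. A Jordan curve in the unit square that runs $2m$ times between the bottom and the top side has $N(\frac12)\le9$, using squares of side $\frac13$. But $M(1-\varepsilon)\ge2m$ for every $\varepsilon\in(0,1)$, since each of the $2m$ passages has diameter at least $1$ and so has a cut point in its interior.

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:bt}]
Lemma~\ref{lem:MN} and the substitution $r=2\lambda\delta$ give
\[
\int_0^DrM(r)\,dr\le2\int_0^DrN\Bigl(\frac r{2\lambda}\Bigr)dr=8\lambda^2\int_0^{D/(2\lambda)}\delta N(\delta)\,d\delta\le8\lambda^2\int_0^DrN(r)\,dr .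
\]
Now apply Theorem~\ref{thm:upper}(b).
\end{proof}

\subsection{Separating the scales}

The argument for Theorem~\ref{thm:counter}, run at one scale $r$, can give at best a bound of order $r^2N(r)$. For $\omega(u)=u^{1/2}$ this quantity stays bounded (Section~\ref{sec:omega} shows $N(r)\le2r^{-2}$), so infinite area can only be detected by adding the scales. But balls of different radii overlap, and the same area might be counted at every scale. To prevent this we use a second $1$-Lipschitz function on the filling, the height
\[
h=d(\cdot,\Gamma),
\]
and count at scale $r$ only the area at height comparable to $r$. For this the continuum of Lemma~\ref{lem:cross} must climb to that height. It does, because it passes from the side of $\alpha$ to the side of $\beta$: at a point equidistant from the two, a small height would mean that $\alpha$ and $\beta$ are close to each other far from $p$ and $q$, and bounded turning forbids this.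

\begin{lemma}\label{lem:height}
Let $X$ be a filling of a $\lambda$-bounded turning curve $\Gamma$ and let $\kappa=\frac1{2\lambda+1}$. For $p\in\Gamma$ and $0<t\le\frac D4$ there is a continuum $E_t\subset\{x\in X:d(p,x)=t\}$ with $h(E_t)\supset[0,\kappa t]$.
\end{lemma}

\begin{proof}
Of two points of $\Gamma$ at distance $D$, one is at distance at least $\frac D2$ from $p$; call it $q$. Since $t<d(p,q)$, Lemma~\ref{lem:cross} gives a continuum $E_t$ in the level set that meets both components $\alpha,\beta$ of $\Gamma\setminus\{p,q\}$. The continuous function $d(\cdot,\bar\alpha)-d(\cdot,\bar\beta)$ is $\le0$ on $\alpha$ and $\ge0$ on $\beta$, so it vanishes at some $z\in E_t$. As $\bar\alpha\cup\bar\beta=\Gamma$, the common value $\delta=d(z,\bar\alpha)=d(z,\bar\beta)$ equals $h(z)$. Choose $a\in\bar\alpha$ and $b\in\bar\beta$ with $d(z,a)=d(z,b)=\delta$. Then $d(a,b)\le2\delta$, so $a$ and $b$ lie in a connected set $J\subset\Gamma$ of diameter at most $2\lambda\delta$: an arc if $a\neq b$, the point itself if $a=b$. The sets $J\cap\bar\alpha$ and $J\cap\bar\beta$ are closed, nonempty and cover $J$,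 so they intersect, and $J$ contains a point of $\bar\alpha\cap\bar\beta=\{p,q\}$.

If $p\in J$, then $t=d(p,z)\le d(p,a)+d(a,z)\le(2\lambda+1)\delta$. If $q\in J$, then $\frac D2\le d(p,z)+d(z,a)+d(a,q)\le t+(2\lambda+1)\delta$, so $(2\lambda+1)\delta\ge\frac D4\ge t$; here the restriction $t\le\frac D4$ is used. In both cases $h(z)\ge\kappa t$. Since $h$ vanishes on $E_t\cap\alpha\ne\emptyset$ and $E_t$ is connected, $h(E_t)\supset[0,\kappa t]$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\begin{scope}
\clip (-4.4,0.3) rectangle (4.4,0.6);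
\fill[gray!50,even odd rule] (0,0) circle (3.6) (0,0) circle (1.8);
\end{scope}
\draw[thick] (-4.4,0)--(4.4,0) node[right] {$\Gamma$};
\draw[dashed] (-4.4,0.3)--(4.4,0.3) (-4.4,0.6)--(4.4,0.6);
\node[right] at (4.4,0.5) {$R_r$};
\draw (3.6,0) arc (0:180:3.6) (1.8,0) arc (0:180:1.8);
\draw[very thick] (2.7,0) arc (0:180:2.7);
\node[above] at (0,2.7) {$E_t$};
\fill (0,0) circle (1.5pt) node[below] {$p$};
\node[below] at (1.8,0) {$r/2$}; \node[below] at (3.6,0) {$r$};
\end{tikzpicture}
\caption{The area counted at the point $p$ and scale $r$, in the model of a flat filling near a straight piece of $\Gamma$. For $r/2\le t\le r$ the level set at distance $t$ from $p$ contains a continuum $E_t$ that crosses the strip $R_r$ of points whose distance from $\Gamma$ is between $\kappa r/4$ and $\kappa r/2$. Only the shaded region is counted; the strips for $r,r/2,r/4,\dots$ are disjoint.}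
\label{fig:strip}
\end{figure}

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:bt}]
Let $X$ be a filling and $\kappa=\frac1{2\lambda+1}$. For $0<r\le\frac D4$ consider the Borel set
\[
R_r=\bigl\{x\in X:\tfrac14\kappa r\le h(x)<\tfrac12\kappa r\bigr\}.
\]

\emph{One point} (Figure~\ref{fig:strip}). Let $p\in\Gamma$, $A=\bar B(p,r)\cap R_r$ with $\bar B(p,r)$ the closed ball in $X$, and $\frac r2\le t\le r$. By Lemma~\ref{lem:height}, $h(E_t)\supset[0,\frac12\kappa r]$, so $h(E_t\cap R_r)=[\frac14\kappa r,\frac12\kappa r)$. By (H2) and (H1), $\mathcal H^1(E_t\cap R_r)\ge\frac14\kappa r$. The set $E_t\cap R_r$ lies in $A\cap\{d(p,\cdot)=t\}$, so Lemma~\ref{lem:eilenberg} with $f=d(p,\cdot)$ gives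
\[
\mathcal H^2(A)\ge\frac\pi4\cdot\frac r2\cdot\frac{\kappa r}4=\frac{\pi\kappa}{32}r^2 .
\]

\emph{One scale.} A subset of $\Gamma$ with pairwise distances greater than $2r$ has at most $N(2r)$ points; let $P$ be one with the most points. The balls $\bar B(p,r)$, $p\in P$, are disjoint. By maximality the balls $\bar B(p,2r)$ cover $\Gamma$, and they have diameter at most $4r$, so $\#P\ge N(4r)$. Hence $\mathcal H^2(R_r)\ge\frac{\pi\kappa}{32}r^2N(4r)$.

\emph{All scales.} Let $r_k=2^{-k}\frac D4$ for $k\ge0$. The intervals $[\frac14\kappa r_k,\frac12\kappa r_k)$ are disjoint, so the sets $R_{r_k}$ are disjoint. With Lemma~\ref{lem:dyadic},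
\[
\mathcal H^2(X)\ge\frac{\pi\kappa}{512}D^2\sum_{k\ge0}4^{-k}N(2^{-k}D)\ge\frac{\pi\kappa}{512}\cdot\frac23\int_0^DrN(r)\,dr=\frac{\pi\kappa}{768}\int_0^DrN(r)\,dr .\qedhere
\]
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:bt}]
The two bounds show that $\operatorname{Fill}(\Gamma)<\infty$, which means that some filling has finite area, if and only if the integral is finite. In that case $\frac38r^2N(r)\le\int_{r/2}^rsN(s)\,ds\to0$ as $r\to0$, because $N$ is nonincreasing, and (H4) gives $\mathcal H^2(\Gamma)=0$. The last assertion is the contrapositive.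
\end{proof}

\begin{remark}
The lower bound must deteriorate as $\lambda$ grows. Let $\Gamma$ be the boundary of $[0,1]\times[0,\varepsilon]$ in the Euclidean plane, $0<\varepsilon<1$. The rectangle is a filling of area $\varepsilon$. Projection to the first coordinate shows $N(r)\ge1/r$, so $\int_0^DrN(r)\,dr\ge1$. This curve is $\lambda$-bounded turning with $\lambda=\sqrt2/\varepsilon$: two points at distance less than $\varepsilon$ lie on one side or on adjacent sides and are joined by an arc of diameter $d(x,y)$, and all arcs have diameter at most $\sqrt2$. So $\operatorname{Fill}(\Gamma)\le\sqrt2\,\lambda^{-1}\int_0^DrN(r)\,dr$, which matches the order $\lambda^{-1}$ in the theorem. Here every continuum $E_t$ in the rectangle stays below height $\varepsilon/2$.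
\end{remark}

\begin{example}\label{ex:Gamman}
The curves $\Gamma_n$ are $1$-bounded turning: the shorter arc between $x$ and $y$ has $\ell$-diameter $\ell(x,y)$, hence $d$-diameter $\min\{\ell(x,y),1\}=d(x,y)$. For $r<1$ a set of $d$-diameter at most $r$ lies in an arc of length $2r$, so $\frac n{2r}\le N(r)\le\frac nr+1$ and $\frac n2\le\int_0^1rN(r)\,dr\le n+\frac12$. Theorem~\ref{thm:bt} thus recovers the order $n$ of $\operatorname{Fill}(\Gamma_n)$, with weaker constants. The proof below shows that the curves $\Gamma_\omega$ are $1$-bounded turning as well, so \eqref{eq:question} fails even within this class.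
\end{example}

\section{Rotation-invariant metrics on the circle}\label{sec:omega}

\begin{proof}[Proof of Corollary~\ref{cor:omega}]
\emph{The metric.} Extend $\omega$ to $[0,\infty)$ by the constant $\omega(\frac12)$. The extension is nondecreasing and concave with $\omega(0)=0$, so $\omega(u)/u$ is nonincreasing, and
\[
\omega(u+v)=u\,\frac{\omega(u+v)}{u+v}+v\,\frac{\omega(u+v)}{u+v}\le\omega(u)+\omega(v).
\]
Monotonicity and subadditivity give the triangle inequality for $d=\omega\circ\ell$. As $\omega$ is a homeomorphism from $[0,\frac12]$ onto $[0,D]$ with $D=\omega(\frac12)$, the metrics $d$ and $\ell$ induce the same topology, and $D$ is the diameter. The shorter arc between $x$ and $y$ has $\ell$-diameter $\ell(x,y)$, hence $d$-diameter $d(x,y)$. So Theorem~\ref{thm:bt} applies with $\lambda=1$.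

\emph{The covering number.} Let $0<r\le D$ and $\eta=\omega^{-1}(r)\le\frac12$. A set of $d$-diameter at most $r$ has $\ell$-diameter at most $\eta$, so it lies in an $\ell$-ball of radius $\eta$, which has Lebesgue measure $2\eta$; thus $N(r)\ge\frac1{2\eta}$. Arcs of length at most $\eta$ have $d$-diameter at most $r$, so $N(r)\le\frac1\eta+1\le\frac2\eta$. Therefore
\begin{equation}\label{eq:A}
\tfrac12A\le\int_0^DrN(r)\,dr\le2A,\qquad\text{where }A=\int_0^D\frac r{\omega^{-1}(r)}\,dr .
\end{equation}

\emph{Comparison of $A$ with $I_\omega$.} For $0<\varepsilon\le u<v\le\frac12$, concavity gives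
\[
0\le\frac{\omega(v)-\omega(u)}{v-u}\le\frac{\omega(u)}u\le\frac{\omega(\varepsilon)}\varepsilon .
\]
So $\omega$ is Lipschitz on $[\varepsilon,\frac12]$, and $0\le\omega'(u)\le\omega(u)/u$ almost everywhere. Substituting $r=\omega(u)$ on $[\varepsilon,\frac12]$ and letting $\varepsilon\to0$, we get
\[
A=\int_0^{1/2}\frac{\omega(u)\omega'(u)}u\,du\le I_\omega .
\]
We claim that $I_\omega\le4A$, and may assume $A<\infty$. Since $\omega$ is continuous at $0$, we have $\omega(\varepsilon)^2=2\int_0^\varepsilon\omega\omega'\,du\le2\varepsilon A$. Integration by parts gives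
\[
A\ge\int_\varepsilon^{1/2}\frac{(\omega^2)'}{2u}\,du=\omega(\tfrac12)^2-\frac{\omega(\varepsilon)^2}{2\varepsilon}+\frac12\int_\varepsilon^{1/2}\frac{\omega^2}{u^2}\,du\ge-A+\frac12\int_\varepsilon^{1/2}\frac{\omega^2}{u^2}\,du ,
\]
and the claim follows as $\varepsilon\to0$. By \eqref{eq:A}, $\frac18I_\omega\le\int_0^DrN(r)\,dr\le2I_\omega$, and Theorem~\ref{thm:bt} yields $\frac\pi{2304}\cdot\frac18I_\omega\le\operatorname{Fill}(\Gamma_\omega)\le640\cdot2I_\omega$.

\emph{Case (i).} For $\omega(u)=u^{1/2}$ we have $I_\omega=\int_0^{1/2}du/u=\infty$. Covering by $m$ arcs of length $1/m$, which have diameter $m^{-1/2}$, gives $\mathcal H^2(\Gamma_\omega)\le\frac\pi4$ by (H4). A set of $d$-diameter $\delta$ has $\ell$-diameter $\delta^2$ and hence Lebesgue outer measure at most $2\delta^2$. So every countable cover by sets of diameters $\delta_i$ has $\sum_i\delta_i^2\ge\frac12$, and $\mathcal H^2(\Gamma_\omega)\ge\frac\pi8$.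

\emph{Case (ii).} The logarithm is inserted so that the cost $r^2N(r)$ of a scale tends to zero, but too slowly to be summable. Write $\omega=g^{1/2}$ with $g(u)=u/\Lambda(u)$ and $\Lambda(u)=\log(e^2/u)$, so that $\Lambda'=-1/u$. Then
\[
g'=\Lambda^{-1}+\Lambda^{-2}>0,\qquad ug''=\Lambda^{-2}+2\Lambda^{-3},
\]
\[
2gg''-g'^2=(2\Lambda^{-3}+4\Lambda^{-4})-(\Lambda^{-2}+2\Lambda^{-3}+\Lambda^{-4})=3\Lambda^{-4}-\Lambda^{-2}.
\]
On $(0,\frac12]$ we have $\Lambda>2>\sqrt3$, so the last expression is negative and $\omega''=\frac14g^{-3/2}(2gg''-g'^2)<0$. Thus $\omega$ is concave and strictly increasing, and $\omega(u)\to0$ as $u\to0$. Since $(\omega(u)/u)^2=\frac1{u\Lambda(u)}$ has the antiderivative $-\log\Lambda(u)$, which tends to $-\infty$ as $u\to0$, we get $I_\omega=\infty$. Covering by $m$ arcs of length $1/m$ gives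
\[
\mathcal H^2(\Gamma_\omega)\le\frac\pi4\lim_{m\to\infty}m\,\omega(1/m)^2=\frac\pi4\lim_{m\to\infty}\frac1{\log(e^2m)}=0 .
\]
In both cases the right-hand side of \eqref{eq:question} is finite for every $K$, while every filling has infinite area.
\end{proof}

\begin{thebibliography}{9}
\bibitem{NR} Dimitrios Ntalampekos and Matthew Romney, \emph{Polyhedral approximation and uniformization for non-length surfaces}, arXiv:2206.01128 (2022).
\end{thebibliography}
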